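# Crossing annuli on the torus and their product with the equator

## 1. Poisson commuting sets, isotopies and displacement

Throughout, $(M,\omega)$ is a symplectic manifold. When $M$ is closed, every vector field on it has a complete flow. I write $S^2(A)$ for the round sphere with its rotation-invariant area form scaled to total area $A$. In the coordinates $z\in[-1,1]$ (height) and $\theta\in\mathbb R/2\pi\mathbb Z$ this form is $\frac{A}{4\pi}\,dz\wedge d\theta$, whose integral is $\frac{A}{4\pi}\cdot 2\cdot 2\pi=A$.

**Definition (Hamiltonian field and bracket).** The Hamiltonian field $X_f$ of $f\in C^\infty(M)$ is given by $\iota_{X_f}\omega=-df$, and $\{f,g\}=-\omega(X_f,X_g)$.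

Since $\omega(X_f,X_g)=-df(X_g)$, we get
$$\{f,g\}=df(X_g). \tag{1}$$
So $\{f,g\}=0$ says that $f$ is constant along the flow of $X_g$. Example: on $\mathbb T^2=\mathbb R^2/\mathbb Z^2$ with coordinates $(p,q)$ and $\omega=dp\wedge dq$, the field is $X_g=-g_q\,\partial_p+g_p\,\partial_q$. Hence $\{f,g\}=f_qg_p-f_pg_q$. Two functions of $p$ alone commute, while $\{\alpha(p),\beta(q)\}=-\alpha'(p)\beta'(q)$.

**Definition (commuting sets).** Closed subsets $X,Y\subset M$ *Poisson commute*, or *commute*, if there are smooth functions $F,G:M\to\mathbb R$ with $X=F^{-1}(0)$, $Y=G^{-1}(0)$ and $\{F,G\}=0$. Two open subsets commute if their closed complements commute.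

Recall that every closed subset of a manifold is the zero set of a smooth function $\ge0$, so the content lies in the bracket. Here are two examples.

* *Parallel sets.* Let $I,J\subset\mathbb R/\mathbb Z$ be closed. Then $\{p\in I\}$ and $\{p\in J\}$ commute in $\mathbb T^2$: choose smooth $\alpha,\beta$ on $\mathbb R/\mathbb Z$ with $\alpha^{-1}(0)=I$, $\beta^{-1}(0)=J$, and use $\alpha(p),\beta(p)$.
* *Disjoint sets.* Disjoint closed sets $X_1,X_2$ in a closed manifold commute. Choose open sets $N_i\supset X_i$ with disjoint closures, a smooth $F_0\ge0$ with zero set $X_1$, and a smooth cutoff $\kappa:M\to[0,1]$ that is $1$ near $X_1$ and has support in $N_1$. Put $F=\kappa F_0+(1-\kappa)$. Where $\kappa<1$ we have $F\ge 1-\kappa>0$, and where $\kappa=1$ we have $F=F_0$; so $F^{-1}(0)=X_1$, and $F=1$ outside $N_1$. Construct $G$ in the same way from $X_2,N_2$. Then $dF$ and $dG$ are supported in the disjoint sets $\overline{N_1}$ and $\overline{N_2}$, so $\{F,G\}=0$.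

Commuting is preserved when one symplectomorphism $\psi$ is applied to both sets: replace $F,G$ by $F\circ\psi^{-1},G\circ\psi^{-1}$.

**Definition ($\mathrm{Symp}_0$, Hamiltonian diffeomorphisms, displaceable sets).** $\mathrm{Symp}_0(M)$ is the identity component of the group of symplectomorphisms. A *Hamiltonian diffeomorphism* is the time-1 map of the flow of a time-dependent function $H_t$. A set $L$ is *displaceable* if $h(L)\cap L=\emptyset$ for some Hamiltonian diffeomorphism $h$.

On a closed manifold every element of $\mathrm{Symp}_0(M)$ is joined to $\mathrm{id}$ by a smooth symplectic isotopy, because $\mathrm{Symp}(M)$ is locally smoothly path connected (Weinstein). The Hamiltonian diffeomorphisms form a group, and conjugating one by a symplectomorphism $\psi$ gives another, since $H_t$ is replaced by $H_t\circ\psi^{-1}$.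

*Example: translations.* The translation $(p,q)\mapsto(p+s,q)$ of $\mathbb T^2$ lies in $\mathrm{Symp}_0$, but for $s\notin\mathbb Z$ it is not Hamiltonian. Suppose $h_t$ is a Hamiltonian isotopy ending at it, and lift it, starting at the identity, to $\tilde h_t$ on $\mathbb R\times\mathbb R/\mathbb Z$. For the loop $\gamma(x)=(0,x)$, the derivative of $\int_{\tilde h_t\gamma}p\,dq$ in $t$ is the integral over a loop of $\iota_X(dp\wedge dq)$ plus an exact form, that is, of an exact form. So this integral keeps its initial value $0$. But $\tilde h_1\gamma$ is $\{p=s+k\}$ for some $k\in\mathbb Z$, and there the integral is $s+k\neq0$.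

*Example: latitudes.* On $S^2(A)$ every rotation is Hamiltonian (for the rotation about the $z$-axis use a multiple of $z$). The circle $\{z=h\}$ with $h\ne0$ is displaced by the rotation by $\pi$ about a horizontal axis, which sends $z$ to $-z$. The equator $\{z=0\}$ is not displaceable: a disjoint image would lie in one open hemisphere and bound there a disc of area $A/2$, strictly contained in a disc of area $A/2$.

**Definition (virtually commuting).** Sets $P,Q\subset M$ *virtually commute* if there is $f\in\mathrm{Symp}_0(M)$ such that $f(P)$ and $Q$ Poisson commute.

Example: two overlapping small closed discs in $\mathbb T^2$ virtually commute, since a translation makes them disjoint and disjoint closed sets commute.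

**Definition (linear circles and annuli).** For primitive $v\in\mathbb Z^2$, a *linear circle of direction $v$* is the image in $\mathbb T^2$ of a line $x_0+\mathbb Rv$. A *linear closed annulus* of direction $v$ is a closed annulus, not all of $\mathbb T^2$, with nonempty interior, bounded by two such circles.

Example: $\{p=b\}$ has direction $(0,1)$, and $\{a\le q\le1\}$ with $0<a<1$ is a linear closed annulus of direction $(1,0)$. A linear circle of direction $v$ has class $\pm v$ in $H_1(\mathbb T^2)=\mathbb Z^2$.

**Definition (Lagrangian).** A submanifold $\Lambda\subset M$ with $\dim\Lambda=\frac12\dim M$ is *Lagrangian* if $\omega|_{T\Lambda}=0$.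

Example: every curve in a surface is Lagrangian, and so is every product of two curves in a product of two surfaces.

## 2. Crossing annuli and their stabilizations

Fix $a,b\in(0,1)$ and consider the open annuli $Q=\{0<q<a\}$ and $P=\{0<p<b\}$ in $\mathbb T^2$. Their complements are the linear closed annuli
$$\mathbb T^2\setminus P=\{b\le p\le1\},\qquad \mathbb T^2\setminus Q=\{a\le q\le1\}.$$
Let $c>0$, let $E\subset S^2=S^2(c)$ be the equator $\{z=0\}$, and let $M=\mathbb T^2\times S^2(c)$ carry the product form.

Can one annulus be moved by a symplectic isotopy so that the two commute? For the open annuli this means: is there $f\in\mathrm{Symp}_0(\mathbb T^2)$ such that $f(\mathbb T^2\setminus P)$ and $\mathbb T^2\setminus Q$ commute as closed sets? And what about the stabilizations: is there $f\in\mathrm{Symp}_0(M)$ such that $f\big((\mathbb T^2\setminus P)\times E\big)$ and $(\mathbb T^2\setminus Q)\times E$ commute? The question comes from Adi Dickstein, Yaniv Ganor, Leonid Polterovich, Frol Zapolsky, "Symplectic topology and ideal-valued measures", arXiv:2107.10012 (2021). The answer to both parts is no.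

**Theorem 1.** Let $a,b\in(0,1)$, $c>0$.

1. For no $f\in\mathrm{Symp}_0(\mathbb T^2)$ do $f(\mathbb T^2\setminus P)$ and $\mathbb T^2\setminus Q$ Poisson commute.
2. For no $f\in\mathrm{Symp}_0(\mathbb T^2\times S^2)$ do $f((\mathbb T^2\setminus P)\times E)$ and $(\mathbb T^2\setminus Q)\times E$ Poisson commute.

Two further theorems place this in context: one decides the question for all directions and all circles in the sphere, and the other decides when subsurfaces commute without being moved.

**Theorem 2 (classification).** Let $X,Y\subset\mathbb T^2$ be linear closed annuli of directions $v,w$, of arbitrary areas, and let $C_1,C_2\subset S^2$ be smoothly embedded circles.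

1. $X,Y$ virtually commute in $\mathbb T^2$ if and only if $v=\pm w$.
2. $X\times C_1$ and $Y\times C_2$ virtually commute in $\mathbb T^2\times S^2$ if and only if $v=\pm w$ or at least one of $C_1,C_2$ does not bisect the area of $S^2$.

**Theorem 3 (commuting criterion in dimension 2).** Let $\Sigma$ be a closed symplectic surface and $X,Y\subset\Sigma$ compact subsurfaces (codimension $0$) with smooth boundary. Then $X,Y$ Poisson commute if and only if every component of $\partial X$ is either contained in $Y$ or disjoint from $Y$, and every component of $\partial Y$ is either contained in $X$ or disjoint from $X$.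

## 3. The unmoved annuli, by hand

Take $f=\mathrm{id}$ on the torus. The obvious candidates are $F=\alpha(p)$ and $G=\beta(q)$, with $\alpha$ vanishing exactly on $[b,1]$ and $\beta$ exactly on $[a,1]$. Their bracket $-\alpha'(p)\beta'(q)$ is nonzero somewhere: $\alpha$ vanishes at $0$ and $b$ but nowhere between, so $\alpha'\neq0$ somewhere on $(0,b)$, and similarly for $\beta$.

That excludes one pair of functions. Now let $F,G$ be any commuting pair with zero sets $\{b\le p\le1\}$ and $\{a\le q\le1\}$. By (1), $F$ is constant along the flow of $X_G=-G_q\partial_p+G_p\partial_q$, so this flow preserves the annulus $\{b\le p\le1\}$, and therefore its boundary. So $X_G$ is tangent to the circle $\{p=b\}$, that is, $G_q=0$ there, and $q\mapsto G(b,q)$ is constant. But $G(b,q)=0$ exactly for $q\in[a,1]$, a contradiction.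

Only two features were used: the circle is a boundary component of the first set, and tangency of $X_G$ to it kills the derivative of $G$ along it. The second feature is the Lagrangian condition, which suggests the next lemma.

## 4. Lagrangian boundary components do not cross the other set

**Lemma 4.** Let $M$ be a closed symplectic manifold, $X\subset M$ a compact embedded submanifold with boundary (of any dimension), and $Y\subset M$ closed. Suppose $X=F^{-1}(0)$, $Y=G^{-1}(0)$, $\{F,G\}=0$. If $\Lambda$ is a connected component of $\partial X$ that is a Lagrangian submanifold of $M$, then $G$ is constant on $\Lambda$. Hence either $\Lambda\subset Y$ or $\Lambda\cap Y=\emptyset$.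

*Proof.* **Step 1: the flow of $G$ preserves $\partial X$.** Let $\varphi^t$ be the flow of $X_G$. By (1), $dF(X_G)=\{F,G\}=0$, so $F\circ\varphi^t=F$ and $\varphi^t(X)=X$. Thus $\varphi^t|_X$ is a homeomorphism of the manifold with boundary $X$, and a homeomorphism preserves the boundary (invariance of domain).

**Step 2: $X_G$ is tangent to $\Lambda$.** For $x\in\Lambda$ the smooth curve $t\mapsto\varphi^t(x)$ lies in the embedded submanifold $\partial X$. Its velocity at $t=0$ lies in $T_x\partial X=T_x\Lambda$, because $\Lambda$ is open in $\partial X$.

**Step 3: tangency forces $dG|_{T\Lambda}=0$.** For $\xi\in T_x\Lambda$ we have $dG(\xi)=-\omega(X_G(x),\xi)=0$, because both vectors lie in $T_x\Lambda$ and $\Lambda$ is Lagrangian. So $G$ is constant on the connected set $\Lambda$. If the constant is $0$, then $\Lambda\subset Y$; otherwise $\Lambda\cap Y=\emptyset$. $\square$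

Note that $X$ need not have full dimension. Below it will be an annulus in a surface and then a $3$-manifold with boundary in a $4$-manifold.

## 5. On the torus, a degree count is enough

*Proof of Theorem 1(1).* Suppose $f\in\mathrm{Symp}_0(\mathbb T^2)$ and $X'=f(\mathbb T^2\setminus P)$ commutes with $Y=\{a\le q\le1\}$. The curve $\Lambda=f(\{p=b\})$ is a component of $\partial X'$, and it is Lagrangian because it is a curve in a surface. By Lemma 4 it lies in $Y$ or misses $Y$.

Since $f$ is isotopic to the identity, the loop $s\mapsto f(b,s)$ is homotopic to $s\mapsto(b,s)$. So its $q$-coordinate, a map $\mathbb R/\mathbb Z\to\mathbb R/\mathbb Z$, has degree $1$ and is surjective. Therefore $\Lambda$ contains points with $q\in[a,1]$, which lie in $Y$, and points with $q\in(0,a)$, which do not. This is a contradiction. $\square$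

The proof uses only that $f$ is a diffeomorphism homotopic to the identity, since any curve in a surface is Lagrangian.

## 6. After multiplying by the equator, degree sees only half

Try the same proof in $M=\mathbb T^2\times S^2(c)$. Suppose $X'=f(\{b\le p\le1\}\times E)$ commutes with $Y=\{a\le q\le1\}\times E$. The torus $\Lambda=f(\{p=b\}\times E)$ is a Lagrangian boundary component of $X'$, so Lemma 4 gives $\Lambda\subset Y$ or $\Lambda\cap Y=\emptyset$. Fix $e\in E$. The $q$-coordinate of the loop $s\mapsto f(b,s,e)$ still has degree $1$, so $\Lambda\not\subset Y$. What degree does not exclude is $\Lambda\cap Y=\emptyset$: the set $Y$ now lies over the circle $E$ only, and $\Lambda$ may pass beside it in the sphere direction.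

This possibility occurs for maps close to those allowed.

* Let $\phi$ be a diffeomorphism of $S^2$, smoothly isotopic to the identity, with $\phi(E)=\{z=\frac12\}$. Then $\mathrm{id}\times\phi$ makes the two sets disjoint, and disjoint closed sets commute. So Theorem 1(2) fails for smooth isotopies, and no argument that uses only the isotopy class of $f$ as a diffeomorphism can prove it.
* Replace $E$ in both sets by $\{z=h\}$ with $h\ne0$. The rotation of $S^2$ by $\pi$ about a horizontal axis moves this circle off itself, so here even an element of $\mathrm{Symp}_0(M)$ makes the two sets disjoint.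

So the argument must use both the symplectic form and the fact that $E$ bisects the area. What we need is this: $f(\ell_1\times E)$ meets $\ell_2\times E$ whenever $\ell_1,\ell_2$ are linear circles of different directions and $f\in\mathrm{Symp}_0(M)$.

## 7. A product of two equators cannot be displaced

I use one hard theorem without proof. A *finite-dimensional Poisson-commutative subspace* of $C^\infty(N)$ is a finite-dimensional linear subspace in which all brackets vanish; its *fibers* are the common level sets of its elements. Example: on $S^2(A)\times S^2(c)$ the heights $z_1,z_2$ of the two factors span such a subspace, with fibers $\{z_1=\alpha,z_2=\beta\}$.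

**Theorem 5 (Entov–Polterovich).** Let $(N,\omega)$ be a closed symplectic manifold of dimension $2n$ that is rational ($[\omega](\pi_2(N))\subset\mathbb R$ is discrete) and strongly semi-positive (no $B\in\pi_2(N)$ has $\omega(B)>0$ and $2-n\le c_1(B)<0$). Then every finite-dimensional Poisson-commutative subspace of $C^\infty(N)$ has at least one non-displaceable fiber.

The reference is Entov–Polterovich, *Quasi-states and symplectic intersections*, Comment. Math. Helv. 81 (2006), 75–99.

**Corollary 6.** If $A/c\in\mathbb N$, the product of equators $E_A\times E_c\subset S^2(A)\times S^2(c)$ is non-displaceable.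

*Proof.* **Step 1: the hypotheses hold.** The group $\omega(\pi_2)$ is generated by $A$ and $c$. As $A$ is a multiple of $c$, it is $c\,\mathbb Z$, which is discrete. For $n=2$ the condition $0\le c_1(B)<0$ is never met, so strong semi-positivity is vacuous.

**Step 2: all fibers but one are displaceable.** Consider the fiber $\{z_1=\alpha,z_2=\beta\}$ with $(\alpha,\beta)\neq(0,0)$. In a factor where the height is nonzero, rotate by $\pi$ about a horizontal axis; do nothing in the other factor. This map is Hamiltonian and changes the sign of a nonzero height, so it displaces the fiber.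

**Step 3: conclusion.** By Theorem 5 some fiber of the span of $z_1,z_2$ is non-displaceable. By Step 2 it is $\{z_1=z_2=0\}=E_A\times E_c$. $\square$

It would not suffice to apply Theorem 5 to $M$ itself. The theorem concerns a set and its own image under a Hamiltonian diffeomorphism, whereas we need two different sets, $\ell_1\times E$ and $\ell_2\times E$. Moreover, no $f\in\mathrm{Symp}_0(M)$ carries one onto the other: it would act trivially on $H_1(M)=H_1(\mathbb T^2)$, while the images of $H_1(\ell_i\times E)$ there are the distinct subgroups $\mathbb Zv$ and $\mathbb Zw$.

On a sphere, however, two great circles *are* exchanged by a rotation. This suggests unfolding the torus to a cylinder on which $\ell_1$ becomes the central circle and $\ell_2$ becomes lines running along the cylinder, and then closing the cylinder to a sphere, with the central circle as equator and the lines as meridians. One meridian is not enough. The half great circle $\{(\cos t,0,\sin t):0\le t\le\pi\}$ is the image of a meridian under a rotation, and touches the equator only at $(\pm1,0,0)$. With respect to the bracket on $S^2$ for which $\{x,y\}=z$ and cyclically, the Hamiltonian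 $-xy$ gives $\dot z=\{z,-xy\}=-\{z,x\}y-x\{z,y\}=x^2-y^2$. This is positive near $(\pm1,0,0)$, so a short-time flow lifts the arc off the equator. We need *two opposite* meridians, forming a whole great circle. For this the cylinder will have circumference $2$ instead of $1$.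

## 8. Unfolding the torus to a sphere

**Proposition 7.** Let $\ell_1,\ell_2\subset\mathbb T^2$ be linear circles of directions $v\ne\pm w$. Then $f(\ell_1\times E)\cap(\ell_2\times E)\neq\emptyset$ for every $f\in\mathrm{Symp}_0(M)$, where $M=\mathbb T^2\times S^2(c)$.

*Proof.* **Step 1: reduction to Hamiltonian $f$.** The aim is to split off a translation of the torus. Let $f_t$ be a smooth symplectic isotopy from $\mathrm{id}$ to $f$, generated by $X_t$. By Künneth, $H^1(M;\mathbb R)$ is spanned by $[dp],[dq]$, so the closed form $\iota_{X_t}\omega$ has class
$$[\iota_{X_t}\omega]=\mu(t)[dp]+\nu(t)[dq],$$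
with $\mu,\nu$ smooth in $t$, since they are integrals over fixed loops. Put $Z_t=\nu(t)\partial_p-\mu(t)\partial_q$. Then $\iota_{Z_t}\omega=\nu\,dq+\mu\,dp$, and the flow $\tau_t$ of $Z_t$ is a translation of $\mathbb T^2$ times the identity of $S^2$. Let $h_t=f_t\circ\tau_t^{-1}$ and let $W_t$ generate $h_t$. Differentiating $f_t=h_t\circ\tau_t$ gives $X_t=W_t+(h_t)_*Z_t$. Since $h_t$ is symplectic,
$$\iota_{W_t}\omega=\iota_{X_t}\omega-(h_t^{-1})^*(\iota_{Z_t}\omega).$$
As $h_t$ is homotopic to $\mathrm{id}$, the last form has the same class as $\iota_{Z_t}\omega$, hence the same class as $\iota_{X_t}\omega$. So $\iota_{W_t}\omega$ is exact. Its primitive, normalized to vanish at a base point, is smooth in $t$. Therefore $h=h_1$ is a Hamiltonian diffeomorphism, and $f=h\circ\tau$ with $\tau=\tau_1$. Now $\tau(\ell_1\times E)=\ell_1'\times E$, where $\ell_1'$ is linear of direction $v$, so $f(\ell_1\times E)=h(\ell_1'\times E)$. It suffices to prove the claim for Hamiltonian $h$; rename $\ell_1'$ as $\ell_1$.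

**Step 2: normal form of the two circles.** Since $v$ is primitive, some $\mathcal A\in SL_2(\mathbb Z)$ has $\mathcal Av=(0,1)$. Conjugating $h$ by the symplectomorphism $\mathcal A\times\mathrm{id}$, we may take $v=(0,1)$ and $w=(m,n)$. Here $m\ne0$, for otherwise primitivity would give $w=(0,\pm1)=\pm v$. As $m\neq0$, the coordinate $p$ is onto on $\ell_2$, so $\ell_2$ meets $\ell_1$; conjugating by a translation, we may assume $0\in\ell_1\cap\ell_2$. Then $\ell_1=\{p=0\}$, and the preimage of $\ell_2$ in $\mathbb R^2$ is $\mathbb R(m,n)+\mathbb Z^2$, which contains all lines
$$q=\tfrac nm\,p+k,\qquad k\in\mathbb Z. \tag{2}$$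
For Theorem 1 we will have $m=1$, $n=0$, and these are just the lines $q=k$.

**Step 3: lifting to a cylinder of circumference 2.** The aim is to make $\ell_2$ into two opposite straight lines. Suppose, for contradiction, that $h(\ell_1\times E)\cap(\ell_2\times E)=\emptyset$, where $h$ is the time-1 map of the flow $h_t$ of $H_t:M\to\mathbb R$, $t\in[0,1]$. Let
$$\hat M=\mathbb R_p\times(\mathbb R/2\mathbb Z)_q\times S^2(c),\qquad \pi(p,q,x)=\big(p\bmod 1,\ q+\tfrac nm p\bmod 1,\ x\big).$$
The map $\pi$ is a covering: it is the shear diffeomorphism $(p,q)\mapsto(p,q+\frac nmp)$ of $\mathbb R\times\mathbb R/2\mathbb Z$, followed by reduction of both coordinates modulo $1$. It is symplectic, since $dp\wedge d(q+\frac nmp)=dp\wedge dq$. Put $\hat H_t=H_t\circ\pi$. Its Hamiltonian field is the lift of $X_{H_t}$, so its integral curves are lifts of those of $X_{H_t}$ and exist for all $t\in[0,1]$. The resulting flow $\hat h_t$ satisfies $\pi\circ\hat h_t=h_t\circ\pi$. Let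
$$\Lambda=\{0\}\times(\mathbb R/2\mathbb Z)\times E,\qquad D=\mathbb R\times\{0,1\}\times E .$$
Then $\pi(\Lambda)=\ell_1\times E$, and $\pi(D)\subset\ell_2\times E$ by (2). If $\hat h_1(x)\in D$ for some $x\in\Lambda$, then $h(\pi(x))=\pi(\hat h_1(x))$ would lie in both $h(\ell_1\times E)$ and $\ell_2\times E$. Hence
$$\hat h_1(\Lambda)\cap D=\emptyset. \tag{3}$$

**Step 4: the torus moves only a bounded distance.** This is what allows us to truncate the cylinder. The $p$-component of the lifted field is $dp(X_{H_t})\circ\pi$. The function $dp(X_{H_t})$ is bounded on the compact set $M\times[0,1]$, say by $K>0$. Since $\Lambda$ starts at $p=0$,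
$$\hat h_t(\Lambda)\subset\{|p|\le K\}\qquad\text{for all }t\in[0,1]. \tag{4}$$

**Step 5: cutting off and closing up to a sphere.** Let $\chi(p)$ be a smooth cutoff that is $1$ for $|p|\le K+\frac12$, with support in $\{|p|<K+1\}$. By (4) the trajectories from $\Lambda$ stay where $\chi=1$, so the flow of $\chi\hat H_t$ agrees with $\hat h_t$ on $\Lambda$ for $t\in[0,1]$. Choose $R>K+1$ such that
$$A:=4R\in c\,\mathbb N .$$
The map $p=Rz$, $q=\theta/\pi$ identifies $S^2(A)$ minus the poles with $(-R,R)\times\mathbb R/2\mathbb Z$, and $dp\wedge dq=\frac R\pi\,dz\wedge d\theta=\frac A{4\pi}\,dz\wedge d\theta$, so the identification is symplectic. Under it $\{p=0\}$ is the equator $E_A$, and $\{q\in\{0,1\}\}=\{\theta\in\{0,\pi\}\}$ is a great circle $C_A$ through the poles, minus the poles. The function $\chi\hat H_t$ vanishes near the poles of the first factor, so it extends by $0$ to a smooth function on $S^2(A)\times S^2(c)$. Let $\bar k$ be the time-1 map of its flow, a Hamiltonian diffeomorphism of $S^2(A)\times S^2(c)$ with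
$$\bar k(E_A\times E)=\hat h_1(\Lambda)\subset\{|p|\le K\}.$$
This set stays away from the poles, and away from the poles $C_A\times E$ is contained in $D$. So by (3) it is disjoint from $C_A\times E$.

**Step 6: rotating one great circle to the other.** Let $\rho$ be a rotation of $S^2(A)$ with $\rho(C_A)=E_A$. Then $(\rho\times\mathrm{id})\circ\bar k$ is Hamiltonian and maps $E_A\times E$ to a set disjoint from $\rho(C_A)\times E=E_A\times E$. This displaces a product of equators with $A/c\in\mathbb N$, which contradicts Corollary 6. $\square$

The radius $R$ is free apart from a lower bound, and Step 5 uses this freedom twice: to leave room for the motion and to make $A$ a multiple of $c$, so that Theorem 5 applies for every $c>0$.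

## 9. The stabilized annuli do not virtually commute

*Proof of Theorem 1(2).* Suppose $f\in\mathrm{Symp}_0(M)$ and $X'=f((\mathbb T^2\setminus P)\times E)$ commutes with $Y=(\mathbb T^2\setminus Q)\times E$.

**Step 1: the dichotomy.** The set $(\mathbb T^2\setminus P)\times E=\{b\le p\le1\}\times E$ is a compact $3$-manifold with boundary, and $\{p=b\}\times E$ is a component of its boundary, a connected Lagrangian torus. So $\Lambda=f(\{p=b\}\times E)$ is a connected Lagrangian component of $\partial X'$. By Lemma 4, $\Lambda\subset Y$ or $\Lambda\cap Y=\emptyset$.

**Step 2: $\Lambda$ meets $Y$.** We have $Y\supset\{q=1\}\times E$. The circles $\ell_1=\{p=b\}$ and $\ell_2=\{q=1\}$ have directions $(0,1)$ and $(1,0)$, so Proposition 7 gives $\Lambda\cap Y\ne\emptyset$. Hence $\Lambda\subset Y$.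

**Step 3: $\Lambda$ is not contained in $Y$.** Fix $e\in E$. As $f$ is isotopic to $\mathrm{id}$, the $q$-coordinate of the loop $s\mapsto f(b,s,e)$ in $\Lambda$ has degree $1$, so it takes values in $(0,a)$. On $Y$ the coordinate $q$ takes only values in $[a,1]$ mod $1$. So $\Lambda\not\subset Y$, which contradicts Step 2. $\square$

**Remark (a stronger form).** In both parts of Theorem 1 the function $F$ entered only in Step 1 of Lemma 4, through the fact that the flow of $G$ preserves $f(X)$. So the proofs show: for no $f\in\mathrm{Symp}_0$ is there a smooth $G$ with $G^{-1}(0)=\mathbb T^2\setminus Q$ (respectively $(\mathbb T^2\setminus Q)\times E$) whose Hamiltonian flow preserves $f(\mathbb T^2\setminus P)$ (respectively $f((\mathbb T^2\setminus P)\times E)$).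

## 10. Directions and areas decide: proof of Theorem 2

The area condition on the circles enters through the following standard fact.

**Lemma 8.** Two smoothly embedded circles in $S^2$ that cut it into discs with the same pair of areas are exchanged by some $g\in\mathrm{Symp}(S^2)=\mathrm{Symp}_0(S^2)$.

*Proof.* Let $C,C'$ be the circles, with discs $D_1,D_2$ and $D_1',D_2'$, where $D_i$ and $D_i'$ have equal areas; let $\omega$ be the area form.

**Step 1: a diffeomorphism.** By the smooth Schoenflies theorem there are diffeomorphisms of $S^2$ that carry $C$ and $C'$ to the equator. The reflection in a vertical plane preserves both hemispheres and reverses orientation, and the rotation by $\pi$ about a horizontal axis exchanges the hemispheres and preserves orientation. Inserting these as needed, we get an orientation-preserving diffeomorphism $\phi$ with $\phi(D_i)=D_i'$.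

**Step 2: correction by Moser's method, keeping $C$.** Put $\omega_1=\phi^*\omega$. Then $\int_{D_i}\omega_1=\int_{D_i}\omega$ for $i=1,2$. In particular $\omega_1-\omega$ has total integral $0$, so $\omega_1-\omega=d\sigma_0$. By Stokes, $\int_C\sigma_0=\pm\int_{D_1}(\omega_1-\omega)=0$, so $\sigma_0|_C=d\eta$ for a function $\eta$ on $C$. Extend $\eta$ to $S^2$ and put $\sigma=\sigma_0-d\eta$; then $d\sigma=\omega_1-\omega$ and $\sigma|_{TC}=0$. The forms $\omega_r=\omega+r(\omega_1-\omega)$, $0\le r\le1$, are area forms. Define $V_r$ by $\iota_{V_r}\omega_r=-\sigma$ and let $\psi_r$ be its flow. Then $\frac{d}{dr}\psi_r^*\omega_r=\psi_r^*(d\iota_{V_r}\omega_r+d\sigma)=0$, so $\psi_1^*\omega_1=\omega$. At points of $C$ and for $\xi\in TC$ we have $\omega_r(V_r,\xi)=-\sigma(\xi)=0$. So $V_r$ is tangent to $C$ and $\psi_1(C)=C$. Hence $g=\phi\circ\psi_1$ satisfies $g^*\omega=\omega$ and $g(C)=C'$.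

**Step 3: $\mathrm{Symp}(S^2)$ is connected.** Let $g\in\mathrm{Symp}(S^2)$. By Smale's theorem the group of orientation-preserving diffeomorphisms of $S^2$ is path connected; let $\phi_t$ be a smooth path in it from $\mathrm{id}$ to $g$. The forms $\phi_t^*\omega-\omega$ are exact, and vanish for $t=0,1$. Hodge theory gives primitives $\sigma_t$ that depend linearly on these forms, hence smoothly on $t$, with $\sigma_0=\sigma_1=0$. Moser's method gives $\psi_t$ with $\psi_t^*\phi_t^*\omega=\omega$ and $\psi_0=\psi_1=\mathrm{id}$. Then $\phi_t\circ\psi_t$ is a path in $\mathrm{Symp}(S^2)$ from $\mathrm{id}$ to $g$. $\square$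

*Proof of Theorem 2.* Recall that commuting is invariant under applying one symplectomorphism to both sets. If $v\neq\pm w$, then $v\notin\mathbb Zw$, since both vectors are primitive.

**Step 1: obstruction on the torus.** Let $v\ne\pm w$, $f\in\mathrm{Symp}_0(\mathbb T^2)$, and suppose $f(X)$ and $Y$ commute. Let $\ell$ be a boundary circle of $X$ and $\Lambda=f(\ell)$. Since $f$ is isotopic to $\mathrm{id}$, the class of $\Lambda$ in $H_1(\mathbb T^2)=\mathbb Z^2$ is $\pm v$. By Lemma 4, $\Lambda$ lies in $Y$ or in $\mathbb T^2\setminus Y$. Both are annuli whose first homology has image $\mathbb Zw$ in $\mathbb Z^2$, so $v\in\mathbb Zw$. This is a contradiction.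

**Step 2: obstruction in $\mathbb T^2\times S^2$.** Let $v\ne\pm w$, let both $C_i$ bisect the area, and suppose that $X\times C_1$ and $Y\times C_2$ virtually commute via $f$. By Lemma 8 choose $g_i\in\mathrm{Symp}_0(S^2)$ with $g_i(C_i)=E$. Apply $\mathrm{id}\times g_2$ to both $f(X\times C_1)$ and $Y\times C_2$, and put $f'=(\mathrm{id}\times g_2)\,f\,(\mathrm{id}\times g_1)^{-1}\in\mathrm{Symp}_0(M)$. Then $f'(X\times E)$ and $Y\times E$ commute. Let $\ell_1\subset\partial X$ be a boundary circle and $\Lambda=f'(\ell_1\times E)$, a connected Lagrangian component of the boundary of $f'(X\times E)$. Let $\ell_2$ be a boundary circle of $Y$, of direction $w$. By Proposition 7, $\Lambda$ meets $\ell_2\times E\subset Y\times E$, so Lemma 4 gives $\Lambda\subset Y\times E$. Fix $e\in E$. The projection to $\mathbb T^2$ of the loop $f'(\ell_1\times\{e\})$ has class $\pm v$ and lies in $Y$. So $v\in\mathbb Zw$, a contradiction.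

**Step 3: construction for parallel annuli.** Let $v=\pm w$. Applying an element of $SL_2(\mathbb Z)$ to both annuli, we may take $X=\{p\in I\}$ and $Y=\{p\in J\}$ with closed arcs $I,J\subset\mathbb R/\mathbb Z$. These commute by the first example in Section 1, via $\alpha(p),\beta(p)$ with $\alpha^{-1}(0)=I$, $\beta^{-1}(0)=J$. This proves part 1. For part 2, suppose first that both $C_i$ bisect the area. By Lemma 8 there is $g\in\mathrm{Symp}_0(S^2)$ with $g(C_1)=C_2=:C$. Apply $\mathrm{id}\times g$ to $X\times C_1$. Choose a smooth $u:S^2\to\mathbb R$ with $u^{-1}(0)=C$, and take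
$$F=u^2+\alpha(p)^2,\qquad G=u^2+\beta(p)^2 .$$
In the product, functions of $p$ commute with each other and with functions on $S^2$, and $u^2$ commutes with itself. Hence $\{F,G\}=0$. The zero sets are $X\times C$ and $Y\times C$.

**Step 4: construction when some $C_i$ does not bisect, with $v,w$ arbitrary.** The latitude $\{z=h\}$ cuts $S^2(c)$ into discs of areas $\frac c2(1\pm h)$, the same pair for $h$ and $-h$. So by Lemma 8 each $C_i$ is carried by elements of $\mathrm{Symp}_0(S^2)$ to the latitude of height $h_i$, and also to that of height $-h_i$, where $h_i=0$ exactly when $C_i$ bisects. By assumption $(h_1,h_2)\ne(0,0)$, so we can choose the signs such that $h_1\neq h_2$: if $|h_1|\ne|h_2|$ any signs do, and if $|h_1|=|h_2|\neq0$ take opposite signs. Let $g_i$ carry $C_i$ to $\{z=h_i\}$ and put $g=g_2^{-1}g_1$. Then $g(C_1)\cap C_2=\emptyset$. So $(\mathrm{id}\times g)(X\times C_1)$ is disjoint from $Y\times C_2$, and disjoint closed sets commute. $\square$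

In particular, if $E$ in Theorem 1(2) is replaced by a circle that does not bisect the area, the answer becomes yes.

## 11. When two subsurfaces commute: proof of Theorem 3

*Necessity* is Lemma 4 applied to $(X,Y)$ and to $(Y,X)$, since boundary curves in a surface are Lagrangian. For example, two closed discs whose boundaries cross transversally do not commute.

*Sufficiency.* Assume the condition on boundary components, and put $U=\Sigma\setminus X$, $V=\Sigma\setminus Y$. We want $F$ to be constant except in thin collars of $\partial X$ outside $X$, and we need $G$ to be either constant or equal to $F$ there. So the first task is to see how $Y$ looks beside each component of $\partial X$.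

**Lemma 9.** Every component $\gamma$ of $\partial X$ satisfies one of:

* (a) $\gamma\cap Y=\emptyset$;
* (b) a one-sided collar of $\gamma$ in $U\cup\gamma$ is contained in $Y$;
* (c) $\gamma$ is a component of $\partial Y$, with $X$ and $Y$ on the same side of $\gamma$.

Examples on $\mathbb T^2$, with $X=\{0\le p\le\frac12\}$ and $\gamma=\{p=\frac12\}$: the annulus $Y=\{\frac35\le p\le\frac45\}$ gives (a); $Y=\{\frac14\le p\le\frac34\}$ and $Y=\{\frac12\le p\le\frac34\}$ give (b); and $Y=\{\frac14\le p\le\frac12\}$ gives (c).

*Proof of Lemma 9.* **Step 1: the local picture.** Assume that (a) fails; then $\gamma\subset Y$ by hypothesis. Let $x\in\gamma\cap\partial Y$ and let $\delta$ be the component of $\partial Y$ through $x$. As $\delta$ meets $X$, we have $\delta\subset X$. Take coordinates $(s,y)$ in a small box around $x$, with $\gamma=\{y=0\}$ and $X=\{y\le0\}$. The curve $\delta$ stays in $\{y\le0\}$ and touches $\{y=0\}$ at $x$, so it is tangent to $\gamma$ there. After shrinking the box, $\delta=\{y=g(s)\}$ with $g\le0$, and the box contains no other part of $\partial X$ or $\partial Y$. Then $Y$ is one of the two sides of the graph.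

* *Type 1:* $Y=\{y\ge g\}$ in the box. Since $g\le0$, the part of $U\cup\gamma=\{y\ge0\}$ in the box is contained in $Y$.
* *Type 2:* $Y=\{y\le g\}$ in the box. Then $\gamma\subset Y$ forces $g\ge0$, so $g\equiv0$. Thus $\gamma=\delta$ and $X=Y$ in the box.

**Step 2: the type does not change along $\gamma$.** Let $S\subset\gamma$ be the set of type 2 points. It is open in $\gamma$, because all points of $\gamma$ in the box of a type 2 point are of type 2. It is also closed. A limit point $x$ of $S$ lies in the closed set $\gamma\cap\partial Y$. If $x$ were of type 1, then near $x$ the $U$-side of $\gamma$ would lie in $Y$; but near points of $S$ the $U$-side of $\gamma$ lies outside $Y$. As $\gamma$ is connected, $S=\gamma$ or $S=\emptyset$.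

**Step 3: reading off the case.** If $S=\gamma$, then $\gamma\subset\partial Y$ is a closed connected curve in a $1$-manifold, hence a component of $\partial Y$, and $X,Y$ lie on the same side: this is (c). If $S=\emptyset$, every point of $\gamma$ is of type 1 or interior to $Y$, so it has a neighborhood whose intersection with $U\cup\gamma$ lies in $Y$. By compactness of $\gamma$ this gives (b). $\square$

*Construction of $F$ and $G$.* **Step 1: collars of $\partial X$.** For each component $\gamma$ of $\partial X$ choose a collar $c_\gamma:[0,1)\times\gamma\to U\cup\gamma$, extending to an embedding of $[0,1]\times\gamma$. I write $c_\gamma$ also for its image, and call the image of $[0,1]\times\gamma$ the closed collar. Take the closed collars pairwise disjoint and so thin that the closed collar is disjoint from $Y$ in case (a), contained in $Y$ in case (b), and contained in $V\cup\gamma$ in case (c). The last is possible because in case (c) the $U$-side of $\gamma$ is also the $V$-side.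

**Step 2: collars of $\partial Y$.** Choose pairwise disjoint collars of the components of $\partial Y$ in $V\cup\partial Y$, again extending to closed collars, as follows. For a component that equals some $\gamma$ of type (c), take the same collar $c_\gamma$. Any other component $\delta\subset Y$ is disjoint from the closed collars of type (a), which miss $Y$, and from those of type (c), which lie in $V\cup\gamma$ with $\gamma\ne\delta$. So its closed collar can be taken thin enough to be disjoint from all of these.

**Step 3: the functions.** Let $\lambda:[0,1)\to[0,1]$ be smooth, flat at $0$, with $\lambda(0)=0$, $\lambda>0$ on $(0,1)$, and $\lambda=1$ on $[\frac12,1)$. Let $F=0$ on $X$, $F=\lambda(s)$ at the point with collar coordinate $s$ in a collar of $\partial X$, and $F=1$ on the rest of $U$. Flatness of $\lambda$ makes $F$ smooth along $\partial X$. In $U$, outside the compact sets given by $s\le\frac12$, we have $F=1$, so $F$ is smooth at the outer ends of the collars. Its zero set is $X$. Define $G$ in the same way from $Y$, $V$ and the collars of $\partial Y$; it is smooth with zero set $Y$.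

**Step 4: the bracket.** We have $dF\neq0$ only inside the collars $c_\gamma$, at points with $0<s<\frac12$. Check the three cases.

* In case (a) the collar $c_\gamma$ lies in $V$. It misses all collars of $\partial Y$: those of type (c) are themselves collars of $\partial X$, hence disjoint from $c_\gamma$, and the others were chosen to miss it. So $G\equiv1$ on $c_\gamma$.
* In case (b) the collar lies in $Y$, so $G\equiv0$ on it.
* In case (c) the two collars coincide, so $G=\lambda(s)=F$ on it.

At the points in question, which are interior to $c_\gamma$, each case gives $\{F,G\}=0$. Hence $\{F,G\}=0$ on all of $\Sigma$. $\square$
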